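\title{Inner approximation of the modified lower box counting dimension by compact sets}

\begin{abstract}
We prove that the modified lower box counting dimension of an analytic set $A\subseteq\mathbb{R}^d$ is the supremum of the modified lower box counting dimensions of the compact subsets of $A$. The proof rests on a dichotomy that holds in every metric space: an analytic set either is covered by countably many sets whose covering numbers are small at arbitrarily small scales, or contains a compact set all of whose relatively open pieces have large covering numbers at all small scales. The compact set is built from convergent sequences all of whose tails are large, iterated along a tree. We also characterize when the supremum is attained, and we show by examples that it need not be attained and that analyticity cannot be dropped.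
\end{abstract}

\section{Introduction}\label{sec:intro}

For a nonempty bounded set $F\subseteq\mathbb{R}^d$ and $\delta>0$, let $N_\delta(F)$ be the smallest number of sets of diameter at most $\delta$ needed to cover $F$. The \emph{lower} and \emph{upper box counting dimensions} of $F$ are
\[
\underline{\dim}_B F=\liminf_{\delta\to0}\frac{\log N_\delta(F)}{-\log\delta},
\qquad
\overline{\dim}_B F=\limsup_{\delta\to0}\frac{\log N_\delta(F)}{-\log\delta}.
\]
Both measure the growth of $N_\delta(F)$ as a power of $1/\delta$, with different quantifiers. If $\underline{\dim}_B F>s$, then $N_\delta(F)\ge\delta^{-s}$ at \emph{all} sufficiently small scales $\delta$. If $\overline{\dim}_B F>s$, the same inequality is guaranteed only at \emph{arbitrarily} small scales, that is, along some sequence $\delta_n\to0$. Neither dimension distinguishes a set from its closure, so the countable set $\mathbb{Q}\cap[0,1]$ has the box counting dimension of $[0,1]$, namely $1$. One removes this defect by first cutting the set into countably many pieces. For an arbitrary set $A\subseteq\mathbb{R}^d$, the \emph{modified lower box counting dimension} is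
\[
\underline{\dim}_{MB}A=\inf\Bigl\{\sup_{i}\underline{\dim}_B A_i \;:\; A\subseteq\bigcup_{i=1}^\infty A_i,\ A_i \text{ bounded}\Bigr\},
\]
and the modified upper box counting dimension $\overline{\dim}_{MB}A$ is defined in the same way with $\overline{\dim}_B$ in place of $\underline{\dim}_B$. Cutting into singletons shows that countable sets have modified dimensions $0$. All dimensions of the empty set are $0$ by convention.

A subset of a metric space $X$ is \emph{analytic} if it is empty or the image of the Baire space $\omega^\omega$ under a continuous map into $X$. Lower bounds for a dimension are easiest to prove on compact sets, where Baire's theorem is available, so it is natural to ask whether the dimension of an analytic set is already visible on its compact subsets. Two facts are known.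
\begin{enumerate}
\item[(a)] The dimension $\overline{\dim}_{MB}$ equals the packing dimension, and it can be approximated from inside by compact sets: $\overline{\dim}_{MB}A=\sup\{\overline{\dim}_{MB}K : K\subseteq A \text{ compact}\}$ for every analytic set $A\subseteq\mathbb{R}^d$.
\item[(b)] The analogous statement fails for $\underline{\dim}_B$ and for $\overline{\dim}_B$.
\end{enumerate}
For (b) the set $\{1/n:n\ge1\}$ suffices: both of its box counting dimensions equal $\frac12$, and its compact subsets are finite (Example~\ref{ex:harmonic}). The remaining case is the following problem, whose source is \cite{JMS}: can the modified \emph{lower} box counting dimension be approximated from inside by compact sets? The answer is yes.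

\begin{theorem}\label{thm:main}
For every analytic set $A\subseteq\mathbb{R}^d$,
\[
\underline{\dim}_{MB}A=\sup\{\underline{\dim}_{MB}K : K\subseteq A \text{ compact}\}.
\]
\end{theorem}

This is the answer one would guess from (a), and from the fact that the counterexample for (b) is countable and hence invisible to the modified dimensions. The reason for doubt is the quantifier ``all small scales''. Let $A=f(\omega^\omega)$ and try to build $K$ by a Cantor scheme: at stage $n$ keep finitely many open pieces of $\omega^\omega$ of diameter at most $2^{-n}$, each with a large image. For the upper dimension one may wait for a scale at which the images of the current pieces have large covering numbers, record well separated points at that scale, and shrink the pieces around these points. For the lower dimension every scale needs its own separated points. A new piece has large covering numbers only below a threshold that is known after the piece is chosen. The scales above that threshold must be served by further points of the old piece; these points require new pieces, with new thresholds, and the stage need not end after finitely many steps.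

We therefore let each stage be infinite and recover compactness in another way: the infinitely many new points converge to a point that has already been chosen. If every open piece is large at all small scales, then around each point $p$ there is a sequence converging to $p$ every tail of which is already large at all small scales. Iterating this along a tree with shrinking balls gives a compact set all of whose open pieces are large, and Baire's theorem finishes the argument.

The proof uses no structure of $\mathbb{R}^d$, and it loses nothing in the exponent. In an arbitrary metric space $X$ define $N_\delta$, $\underline{\dim}_B$ and $\underline{\dim}_{MB}$ as above, allowing $N_\delta=\infty$ and dimensions in $[0,\infty]$, and omitting the word ``bounded''. In $\mathbb{R}^d$ this gives the same $\underline{\dim}_{MB}$ (Section~\ref{sec:prelim}). Let $B(x,r)$ denote the open ball.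

\begin{theorem}\label{thm:general}
Let $X$ be a metric space, let $A\subseteq X$ be nonempty and analytic, and let $s^*=\underline{\dim}_{MB}A$.
\begin{enumerate}
\item[(i)] $s^*=\sup\{\underline{\dim}_{MB}K:K\subseteq A\text{ compact}\}$.
\item[(ii)] Let $0<s\le\infty$. If $A$ is not a countable union of sets $E$ with $\underline{\dim}_BE<s$, then $A$ contains a nonempty compact set $K$ with $\underline{\dim}_B(K\cap U)\ge s$ for every open set $U$ meeting $K$. In particular $K$ is not a countable union of sets $E$ with $\underline{\dim}_BE<s$, and $\underline{\dim}_{MB}K\ge s$.
\item[(iii)] Let $0\le s<\infty$. If $A$ is not a countable union of sets $E$ with $\liminf_{\delta\to0}\delta^sN_\delta(E)<\infty$, then $A$ contains a nonempty compact set $K$ that is not a countable union of such sets either and satisfies $\lim_{\delta\to0}\delta^sN_\delta(K\cap U)=\infty$ for every open set $U$ meeting $K$.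
\item[(iv)] There is a compact set $K\subseteq A$ with $\underline{\dim}_{MB}K=s^*$ if and only if there is $x\in A$ with $\underline{\dim}_{MB}(A\cap B(x,r))=s^*$ for all $r>0$.
\end{enumerate}
\end{theorem}

The hypothesis of (ii) follows from $s^*>s$ and implies $s^*\ge s$; whenever it holds with $s=s^*$, part (ii) gives a compact subset of full dimension. Parts (ii) and (iii) are two cases of one dichotomy, Theorem~\ref{thm:dichotomy}, which is stated in Section~\ref{sec:gauges} and proved in Section~\ref{sec:proof}. Before that, Section~\ref{sec:model} carries out the construction by hand in the set of irrational numbers. Section~\ref{sec:consequences} derives Theorems~\ref{thm:main} and~\ref{thm:general}, and Section~\ref{sec:sharp} shows that the supremum need not be attained and that analyticity is needed.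

\section{Covering numbers, Baire's theorem and analytic sets}\label{sec:prelim}

Throughout, $X$ is a metric space, $\overline{B}(x,r)$ is the closed ball, a set of diameter at most $2r$, and $\omega=\{0,1,2,\dots\}$.

\subsection*{Covering numbers}
For $E\subseteq X$ we have $N_\delta(E)\in\omega\cup\{\infty\}$, with $N_\delta(\emptyset)=0$. Intersecting the sets of a cover with $E$ shows that $N_\delta(E)$ depends only on $E$ as a metric space. We use three properties.
\begin{enumerate}
\item[(N1)] If $E\subseteq E'$ and $\delta\ge\delta'$, then $N_\delta(E)\le N_{\delta'}(E')$.
\item[(N2)] $N_\delta(\overline E)=N_\delta(E)$, since the closures of the sets of a finite cover of $E$ have the same diameters and cover $\overline E$.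
\item[(N3)] If $F$ consists of $m$ points with pairwise distances greater than $\delta$, then $N_\delta(F)=m$, since a set of diameter at most $\delta$ contains at most one of them.
\end{enumerate}
Property (N3) has a converse at the cost of a factor $2$ in the scale. It shows that a large covering number is witnessed by a finite subset.

\begin{lemma}\label{lem:separated}
Let $E\subseteq X$, let $\delta>0$, and let $m\ge1$ be an integer with $N_{2\delta}(E)\ge m$. Then $E$ contains a set $F$ of $m$ points with pairwise distances greater than $\delta$, and $N_\delta(F)=m$.
\end{lemma}

\begin{proof}
Call a set separated if its points have pairwise distances greater than $\delta$. Suppose that every separated subset of $E$ has fewer than $m$ points, and take one, $F_0$, of maximal cardinality. No point of $E$ can be added to $F_0$, so the closed balls $\overline{B}(x,\delta)$, $x\in F_0$, cover $E$. They have diameter at most $2\delta$, so $N_{2\delta}(E)<m$, a contradiction. The last claim is (N3).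
\end{proof}

\subsection*{Dimensions}
By (N1) and (N2), $\underline{\dim}_B$ is monotone and $\underline{\dim}_B\overline E=\underline{\dim}_BE$. It vanishes on finite sets, whose covering numbers are bounded. If $g$ multiplies all distances by $c>0$, then $N_{c\delta}(g(E))=N_\delta(E)$ and $\log(c\delta)/\log\delta\to1$, so $\underline{\dim}_Bg(E)=\underline{\dim}_BE$. The modified dimension is monotone, satisfies $\underline{\dim}_{MB}\le\underline{\dim}_B$, and is countably stable:
\begin{equation}\label{eq:stable}
\underline{\dim}_{MB}\bigcup_nB_n=\sup_n\underline{\dim}_{MB}B_n .
\end{equation}
Here $\ge$ is monotonicity. For $\le$, let the right side be finite and let $\varepsilon>0$; cover each $B_n$ by countably many sets of lower box counting dimension at most $\underline{\dim}_{MB}B_n+\varepsilon$, and collect these covers.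

In $\mathbb{R}^d$, a cube of side $a$ is covered by $\lceil a\sqrt d/\delta\rceil^d$ cubes of diameter at most $\delta$. A set of diameter at most $\delta$ lies in a closed cube of side $\delta$, so comparing volumes shows that a cube of side $a$ needs at least $(a/\delta)^d$ such sets. Hence bounded sets have $\underline{\dim}_B\le d$, with equality if they have an interior point. An unbounded set has $N_\delta=\infty$ for all $\delta$, hence $\underline{\dim}_B=\infty$. Since the balls $B(0,i)$ cover every $A\subseteq\mathbb{R}^d$, the infimum over covers by bounded sets is at most $d$, and covers with an unbounded member do not lower it. So the two definitions of $\underline{\dim}_{MB}$ agree in $\mathbb{R}^d$.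

\subsection*{From open pieces to countable covers}
Baire's theorem says that if a nonempty complete metric space is a countable union of closed sets, then one of them has nonempty interior. It converts a lower bound for all open pieces of a compact set into a lower bound for the modified dimension.

\begin{lemma}\label{lem:baire}
Let $\mathcal{S}$ be a family of subsets of $X$ that contains, with each set $E$, all subsets of $E$ and the closure $\overline E$. Let $K\subseteq X$ be nonempty and compact, and suppose that no nonempty relatively open subset of $K$ belongs to $\mathcal{S}$. Then $K$ is not covered by countably many members of $\mathcal{S}$.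

In particular, if $0<s\le\infty$ and $\underline{\dim}_BV\ge s$ for every nonempty relatively open $V\subseteq K$, then $\underline{\dim}_{MB}K\ge s$.
\end{lemma}

\begin{proof}
Suppose $K\subseteq\bigcup_iE_i$ with $E_i\in\mathcal{S}$. The sets $K\cap\overline{E_i}$ are closed and cover the complete space $K$, so one of them contains a nonempty relatively open set $V\subseteq K$. Then $V\subseteq\overline{E_i}\in\mathcal{S}$ gives $V\in\mathcal{S}$, a contradiction. For the second claim take $\mathcal{S}=\{E:\underline{\dim}_BE<s\}$: every countable cover of $K$ has a member with $\underline{\dim}_B\ge s$.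
\end{proof}

\subsection*{The Baire space}
The space $\omega^\omega$ of infinite sequences of nonnegative integers carries the complete metric $\rho(x,y)=2^{-\min\{n\,:\,x_n\ne y_n\}}$ for $x\neq y$. For a finite sequence $\sigma$ of nonnegative integers, $|\sigma|$ is its length and $\sigma i$ is its extension by the term $i$; the empty sequence is $\emptyset$. The cylinders $[\sigma]=\{x:x\text{ extends }\sigma\}$ form a countable base. It is a textbook fact that every Borel subset of $\mathbb{R}^d$ is analytic; we use it only in Section~\ref{sec:sharp}.

\begin{lemma}\label{lem:openpiece}
If $A\subseteq X$ is analytic and $U\subseteq X$ is open, then $A\cap U$ is analytic.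
\end{lemma}

\begin{proof}
Let $A=f(\omega^\omega)$ and $A\cap U\ne\emptyset$. The nonempty open set $f^{-1}(U)$ is a union of cylinders $[\sigma_0],[\sigma_1],\dots$, with repetitions allowed. Let $g(x)$ be the sequence $\sigma_{x_0}$ followed by $x_1,x_2,\dots$. Then $g:\omega^\omega\to\omega^\omega$ is continuous with image $f^{-1}(U)$, and $f\circ g$ has image $A\cap U$.
\end{proof}

\section{A model construction in the irrationals}\label{sec:model}

By Lemma~\ref{lem:baire} we want a compact set all of whose relatively open pieces have large lower box counting dimension. The first example shows that a single convergent sequence can make all neighborhoods of its limit large.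

\begin{example}\label{ex:harmonic}
Let $H_m=\{1/n:n\ge m\}$ for $m\ge1$. Fix $0<\delta<1$ and put $M=\lfloor\delta^{-1/2}\rfloor$. If $n+1\le M$, then $\frac1n-\frac1{n+1}>(n+1)^{-2}\ge\delta$, so the points $1/n$ with $m\le n\le M$ have pairwise distances greater than $\delta$, and $N_\delta(H_m)\ge\delta^{-1/2}-m$ by (N3). On the other hand, the points with $n\le M$ are covered by $M$ singletons, and the others lie in $(0,\delta^{1/2}]$, which is covered by $\lceil\delta^{-1/2}\rceil$ intervals of length $\delta$. Thus
\[
\delta^{-1/2}-m\le N_\delta(H_m)\le2\delta^{-1/2}+1 ,
\]
and $\underline{\dim}_BH_m=\overline{\dim}_BH_m=\frac12$ for every $m$. An infinite subset of $H_1$ accumulates at $0\notin H_1$, so the compact subsets of $H_1$ are finite and have box counting dimensions $0$. This proves fact (b) of the introduction.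
\end{example}

In the compact set $H_1\cup\{0\}$ every neighborhood of $0$ contains a tail $H_m$ and has dimension $\frac12$, but the points $1/n$ are isolated. The remedy is to attach a small copy of the sequence to each of them, and to repeat. The next example does this inside a set that is not closed, so that the new limit points must be controlled.

\begin{example}\label{ex:irrationals}
We construct a compact set $K\subseteq\mathbb{R}\setminus\mathbb{Q}$ with $\underline{\dim}_{MB}K\ge\frac12$. Let $z_1,z_2,\dots$ enumerate $\mathbb{Q}$. For finite sequences $\sigma$ we define points $p_\sigma\in\sqrt2+\mathbb{Q}$ and rational radii $r_\sigma>0$, and we write $I_\sigma=[p_\sigma-r_\sigma,p_\sigma+r_\sigma]$. Let $p_\emptyset=\sqrt2$ and $r_\emptyset=1$. Given $p_\sigma$ and $r_\sigma$, put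
\[
p_{\sigma i}=p_\sigma+\frac{r_\sigma}{i+2}\qquad(i\in\omega),
\]
and choose a rational $r_{\sigma i}$ with $0<r_{\sigma i}\le16^{-i-1}r_\sigma$ so small that $z_{|\sigma|+1}\notin I_{\sigma i}$; this is possible because $p_{\sigma i}$ is irrational. Since $\frac1{i+2}+16^{-i-1}\le1$, we have $I_{\sigma i}\subseteq I_\sigma$. Let $D_\sigma$ be the set of all $p_\tau$ such that $\tau$ extends or equals $\sigma$; then $D_\sigma\subseteq I_\sigma$. Put $D=D_\emptyset$ and $K=\overline D$, a compact subset of $I_\emptyset$.

\emph{The set $K$ contains no rational.} Let $x\in\overline{D_\sigma}$ with $x\ne p_\sigma$. The intervals $I_{\sigma i}$ lie within distance $|x-p_\sigma|/2$ of $p_\sigma$ for all $i\ge i_1$, say. So $x$ is not in the closure of $\{p_\sigma\}\cup\bigcup_{i\ge i_1}D_{\sigma i}$, and therefore $x\in\overline{D_{\sigma i}}$ for some $i<i_1$. By induction, a point $x\in K\setminus D$ lies, for each $n\ge1$, in some $I_\sigma$ with $|\sigma|=n$, and hence $x\ne z_n$.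

\emph{Every open piece of $K$ is large.} A nonempty relatively open set $V\subseteq K$ contains some $p_\sigma$, and then it contains $p_{\sigma i}$ for all large $i$, that is, a set $p_\sigma+r_\sigma H_m$. Hence $\underline{\dim}_BV\ge\frac12$ by Example~\ref{ex:harmonic}, and $\underline{\dim}_{MB}K\ge\frac12$ by Lemma~\ref{lem:baire}.

The bound $\frac12$ comes from the convergent sequences alone and is not inherited from Hausdorff dimension. Indeed, $K\setminus D$ is covered by the intervals $I_\sigma$ with $|\sigma|=n$, whose lengths are at most $2\cdot16^{-n}$, and for $s>\frac14$
\[
\sum_{|\sigma|=n}(2r_\sigma)^s\le2^s\Bigl(\sum_{i\ge0}16^{-(i+1)s}\Bigr)^n=2^s\,(16^s-1)^{-n}\longrightarrow0\qquad(n\to\infty).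
\]
Since $D$ is countable, $K$ has Hausdorff dimension at most $\frac14$.
\end{example}

The example has three ingredients, and the general proof needs a substitute for each. First, the irrationals are large near each of their points; a general analytic set must first be reduced to a part with this property (Lemma~\ref{lem:kernel}). Second, the explicit sequence $1/n$ must be replaced by one extracted from the set (Lemma~\ref{lem:sequence}). Third, the limits along the branches of the tree must stay in the set. Above we arranged this by avoiding the rationals one at a time; in general we build the tree in the complete space $\omega^\omega$ and map it to $A$ (Lemma~\ref{lem:tree}).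

\section{Gauges and the dichotomy}\label{sec:gauges}

Extracting finite witnesses costs a constant factor in the scale. A condition such as ``$N_\delta(E)\ge\delta^{-t}$ for all small $\delta$'' therefore degrades by a constant when we pass from a set to a sequence inside it. To obtain a notion of largeness that survives exactly, we compare $N_\delta$ with an increasing family of functions that absorbs such factors.

\begin{definition}\label{def:gauge}
A \emph{gauge} is a sequence $\Phi=(\varphi_k)_{k\ge1}$ of nonincreasing functions $\varphi_k:(0,1]\to(0,\infty)$ with $\varphi_1\le\varphi_2\le\cdots$ such that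
\begin{enumerate}
\item[(D)] for every $k$ there is $l$ with $\varphi_k(\delta)\le\varphi_l(4\delta)$ for all sufficiently small $\delta$.
\end{enumerate}
A set $E\subseteq X$ is \emph{$\Phi$-small} if there is $k$ such that $N_\delta(E)<\varphi_k(\delta)$ for arbitrarily small $\delta>0$, and \emph{$\Phi$-large} otherwise. Thus $E$ is $\Phi$-large if and only if for every $k$ we have $N_\delta(E)\ge\varphi_k(\delta)$ for all sufficiently small $\delta$. A set is \emph{$\sigma$-$\Phi$-small} if it is covered by countably many $\Phi$-small sets.
\end{definition}

The empty set is $\Phi$-small. By (N1) and (N2), subsets and closures of $\Phi$-small sets are $\Phi$-small, and supersets of $\Phi$-large sets are $\Phi$-large. Subsets and countable unions of $\sigma$-$\Phi$-small sets are $\sigma$-$\Phi$-small. We never need the union of two $\Phi$-small sets to be $\Phi$-small.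

\begin{example}\label{ex:gauges}
Two gauges are used in this paper.

(G1) Let $0<s\le\infty$, choose $0<s_1<s_2<\cdots$ with $s_k\to s$, and put $\varphi_k(\delta)=\delta^{-s_k}$. These functions are nonincreasing in $\delta$ and nondecreasing in $k$ on $(0,1]$. Condition (D) holds with $l=k+1$, because $\delta^{-s_k}\le(4\delta)^{-s_{k+1}}$ is equivalent to $\delta^{s_{k+1}-s_k}\le4^{-s_{k+1}}$. A set $E$ is $\Phi$-large if and only if $\underline{\dim}_BE\ge s$. Indeed, $N_\delta(E)\ge\delta^{-s_k}$ for all small $\delta$ gives $\underline{\dim}_BE\ge s_k$; conversely, $\underline{\dim}_BE\ge s>s_k$ gives $\log N_\delta(E)>-s_k\log\delta$ for all small $\delta$.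

(G2) Let $0\le s<\infty$ and put $\varphi_k(\delta)=k\delta^{-s}$. Condition (D) holds with any $l\ge4^sk$. A set $E$ is $\Phi$-large if and only if for every $k$ we have $\delta^sN_\delta(E)\ge k$ for all small $\delta$, that is, $\lim_{\delta\to0}\delta^sN_\delta(E)=\infty$. It is $\Phi$-small if and only if $\liminf_{\delta\to0}\delta^sN_\delta(E)<\infty$.
\end{example}

A reader interested only in Theorem~\ref{thm:main} may take $X=\mathbb{R}^d$ and the gauge (G1) throughout, and read ``$\Phi$-large'' as ``$\underline{\dim}_B\ge s$''.

\begin{theorem}[Dichotomy]\label{thm:dichotomy}
Let $X$ be a metric space, $A\subseteq X$ an analytic set, and $\Phi$ a gauge. Either $A$ is $\sigma$-$\Phi$-small, or $A$ contains a nonempty compact set $K$ such that no nonempty relatively open subset of $K$ is $\Phi$-small; such a set $K$ is not $\sigma$-$\Phi$-small.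
\end{theorem}

\begin{remark}\label{rem:perfect}
Take (G2) with $s=0$, so that $\varphi_k\equiv k$. A finite set $E$ has $N_\delta(E)\le|E|$, and a set with at least $m$ points has $N_\delta\ge m$ for small $\delta$ by (N3). So $\Phi$-small means finite and $\sigma$-$\Phi$-small means countable. In this case Theorem~\ref{thm:dichotomy} is the perfect set theorem: an uncountable analytic set contains an uncountable compact set without isolated points.
\end{remark}

\section{Proof of the dichotomy}\label{sec:proof}

Fix a gauge $\Phi$. We write small, large and $\sigma$-small for $\Phi$-small, $\Phi$-large and $\sigma$-$\Phi$-small.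

\subsection*{The kernel}
A set that is not $\sigma$-small may be small near many of its points. We delete from $\omega^\omega$ all cylinders whose image is $\sigma$-small. There are only countably many cylinders, so the image of what is deleted is $\sigma$-small, and something remains.

\begin{lemma}\label{lem:kernel}
Let $f:\omega^\omega\to X$ be a map such that $f(\omega^\omega)$ is not $\sigma$-small. Then there is a nonempty closed set $P\subseteq\omega^\omega$ such that $f(W)$ is large for every nonempty relatively open set $W\subseteq P$.
\end{lemma}

\begin{proof}
Let $O$ be the union of all cylinders with $\sigma$-small image, and let $P=\omega^\omega\setminus O$, a closed set. The set $f(O)$ is a countable union of $\sigma$-small sets, hence $\sigma$-small, so $P\ne\emptyset$. Suppose that $W\subseteq P$ is nonempty and relatively open and that $f(W)$ is small. Choose $x\in W$ and a cylinder $[\tau]\ni x$ with $[\tau]\cap P\subseteq W$. Then $f([\tau])\subseteq f(W)\cup f(O)$ is $\sigma$-small, so $[\tau]\subseteq O$, contradicting $x\in P$.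
\end{proof}

\subsection*{Sequences with large tails}
This is the step that handles all scales. To converge to $p$, the sequence must take its terms from smaller and smaller neighborhoods $W_1\supseteq W_2\supseteq\cdots$ of $p$, and the image of $W_k$ is large only below a threshold that we do not control. The order of the choices removes the difficulty. The neighborhoods depend only on $p$, so all thresholds are known before any term is chosen. We let $W_k$ supply finite witnesses for one dyadic scale after another, until the scale is so small that $W_{k+1}$ can take over. No scale is skipped, and each neighborhood is used finitely often.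

\begin{lemma}\label{lem:sequence}
Let $P$ be a metric space and $f:P\to X$ a map such that $f(W)$ is large for every nonempty open set $W\subseteq P$. For every $p\in P$ and $r>0$ there is a sequence $S(p,r)=(q_i)_{i\ge0}$ in $B(p,r)$ converging to $p$ such that $f(\{q_i:i\ge i_0\})$ is large for every $i_0$.
\end{lemma}

\begin{proof}
Let $W_k=B(p,2^{-k}r)$ for $k\ge1$. Since each $f(W_k)$ is large, there are integers $1\le J_1<J_2<\cdots$ such that
\[
N_\delta(f(W_k))\ge\varphi_k(\delta)\qquad\text{for }0<\delta\le2^{1-J_k}.
\]
Let $J_k\le j<J_{k+1}$ and put $m=\lceil\varphi_k(2^{1-j})\rceil\ge1$. The number $N_{2^{1-j}}(f(W_k))$ is an integer or $\infty$ and is at least $\varphi_k(2^{1-j})$, so it is at least $m$. Lemma~\ref{lem:separated}, applied to $f(W_k)$ with $\delta=2^{-j}$, gives $m$ points of $f(W_k)$; choosing one preimage in $W_k$ for each of them, we obtain a finite nonempty set $F_j$ with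
\begin{equation}\label{eq:witness}
F_j\subseteq W_k,\qquad N_{2^{-j}}(f(F_j))\ge\varphi_k(2^{1-j})\qquad(J_k\le j<J_{k+1}).
\end{equation}
Let $(q_i)_{i\ge0}$ list the points of $F_{J_1}$, then those of $F_{J_1+1}$, then those of $F_{J_1+2}$, and so on. All terms lie in $W_1\subseteq B(p,r)$. Since $F_j\subseteq W_k$ for all $j\ge J_k$, all but finitely many terms lie in $W_k$, so $q_i\to p$.

Fix $i_0$, put $T=f(\{q_i:i\ge i_0\})$, and fix $k_0$. We must show that $N_\delta(T)\ge\varphi_{k_0}(\delta)$ for all small $\delta$. By (D) there are $l$ and $\delta^*\in(0,\frac14]$ with $\varphi_{k_0}(\delta)\le\varphi_l(4\delta)$ for $0<\delta\le\delta^*$. The terms $q_i$ with $i<i_0$ belong to finitely many blocks of the list, so we can choose $j_0\ge J_l$ with $2^{-j_0}\le\delta^*$ and $F_j\subseteq\{q_i:i\ge i_0\}$ for all $j\ge j_0$. Let $0<\delta\le2^{-j_0}$, take $j\ge j_0$ with $2^{-j-1}<\delta\le2^{-j}$, and take $k$ with $J_k\le j<J_{k+1}$. Then $k\ge l$ because $j\ge J_l$, and $2^{1-j}<4\delta\le1$. Therefore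
\[
N_\delta(T)\ge N_{2^{-j}}(f(F_j))\ge\varphi_k(2^{1-j})\ge\varphi_l(2^{1-j})\ge\varphi_l(4\delta)\ge\varphi_{k_0}(\delta),
\]
by (N1), by \eqref{eq:witness}, by monotonicity in $k$, by monotonicity in $\delta$, and by the choice of $l$.
\end{proof}

This chain is the only place where (D) and the two monotonicity properties of the gauge are used. The factor $4$ in (D) is the product of the factor $2$ in Lemma~\ref{lem:separated} and the ratio $2$ of consecutive dyadic scales.

\subsection*{The tree}
We need a compact set with a dense set of points $p$ each of which comes with an entire sequence $S(p,r)$. As in Example~\ref{ex:irrationals}, we attach a sequence to every term of every sequence already chosen. The radii must shrink in two directions: along each sequence, so that the descendants of late terms stay close to the limit, and along the branches, so that deep subtrees have small diameter.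

\begin{lemma}\label{lem:tree}
Let $(P,\rho)$ be a nonempty complete metric space. Suppose that for all $p\in P$ and $r>0$ a sequence $S(p,r)$ in $B(p,r)$ converging to $p$ is given. Then there are a nonempty compact set $L\subseteq P$ and a dense subset $D$ of $L$ such that for every $p\in D$ there is $r>0$ with all terms of $S(p,r)$ in $D$.
\end{lemma}

\begin{proof}
Define $p_\sigma\in P$ and $r_\sigma>0$ for finite sequences $\sigma$ by recursion. Let $p_\emptyset\in P$ be arbitrary and $r_\emptyset=1$. Given $p_\sigma$ and $r_\sigma$, write $S(p_\sigma,r_\sigma/2)=(q_i)_{i\ge0}$ and set
\[
p_{\sigma i}=q_i,\qquad r_{\sigma i}=2^{-i-1}r_\sigma .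
\]
Then $r_{\sigma i}\le r_\sigma/2$, so $r_\sigma\le2^{-|\sigma|}$. Since also $\rho(p_{\sigma i},p_\sigma)<r_\sigma/2$, we have $\overline B(p_{\sigma i},r_{\sigma i})\subseteq\overline B(p_\sigma,r_\sigma)$. By induction, the set $D_\sigma=\{p_\tau:\tau\text{ extends or equals }\sigma\}$ is contained in $\overline B(p_\sigma,r_\sigma)$.

Let $D=D_\emptyset$ and $L=\overline D$. For $p=p_\sigma\in D$, the terms of $S(p,r_\sigma/2)$ are the points $p_{\sigma i}\in D$. A closed, totally bounded subset of a complete space is compact, and by (N2) it suffices to show that $N_\varepsilon(D)<\infty$ for every $\varepsilon>0$. Choose $n$ with $2\cdot2^{-n}\le\varepsilon$. We prove $N_\varepsilon(D_\sigma)<\infty$ for all $|\sigma|\le n$ by backward induction on $|\sigma|$. If $|\sigma|=n$, then $D_\sigma$ has diameter at most $2r_\sigma\le\varepsilon$. Let $|\sigma|<n$ and suppose the claim holds for all $\sigma i$. Since $p_{\sigma i}\to p_\sigma$ and $r_{\sigma i}\to0$ as $i\to\infty$, there is $i_1$ with $\rho(p_{\sigma i},p_\sigma)+r_{\sigma i}\le\varepsilon/2$ for $i\ge i_1$. Then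
\[
D_\sigma=\{p_\sigma\}\cup\bigcup_{i\ge0}D_{\sigma i}\subseteq\overline B(p_\sigma,\varepsilon/2)\cup\bigcup_{i<i_1}D_{\sigma i},
\]
so $N_\varepsilon(D_\sigma)\le1+\sum_{i<i_1}N_\varepsilon(D_{\sigma i})<\infty$. The case $\sigma=\emptyset$ is the claim.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dichotomy}]
Suppose that $A$ is not $\sigma$-small. Then $A\neq\emptyset$, so $A=f(\omega^\omega)$ with $f$ continuous. Let $P$ be given by Lemma~\ref{lem:kernel}; it is closed in $\omega^\omega$, hence complete. Lemma~\ref{lem:sequence}, applied to $f|_P$, provides sequences $S(p,r)$ in $P$, and Lemma~\ref{lem:tree} then provides $L$ and $D$. The set $K=f(L)\subseteq A$ is nonempty and compact.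

Let $V\subseteq K$ be nonempty and relatively open. Then $W=L\cap f^{-1}(V)$ is nonempty and relatively open in $L$, so it contains a point $p\in D$. For some $r>0$ all terms of $S(p,r)$ lie in $D\subseteq L$. They converge to $p$, so a tail of the sequence lies in $W$. The image of this tail under $f$ is large by Lemma~\ref{lem:sequence} and is contained in $V$. Hence $V$ is large.

Finally, let $K$ be any nonempty compact set none of whose nonempty relatively open subsets is small. The small sets form a family closed under subsets and closures, so $K$ is not $\sigma$-small by Lemma~\ref{lem:baire}. In particular the two alternatives exclude each other.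
\end{proof}

\begin{remark}\label{rem:hypotheses}
Analyticity enters through three properties: the countable base of $\omega^\omega$ in Lemma~\ref{lem:kernel}, the completeness of $\omega^\omega$ in Lemma~\ref{lem:tree}, and the continuity of $f$ in the last step. Completeness is the reason for working in $\omega^\omega$ and not in $A$. Take $P=\mathbb{Q}$, the inclusion $f:\mathbb{Q}\to\mathbb{R}$, and the gauge (G1) with $s=1$. The closure of a nonempty open subset of $\mathbb{Q}$ contains an interval, so all such sets are large and Lemma~\ref{lem:sequence} applies. But compact subsets of $\mathbb{Q}$ are countable unions of singletons, which are small, so the conclusion of Lemma~\ref{lem:tree} fails for these sequences.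
\end{remark}

\section{Inner approximation and attainment}\label{sec:consequences}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
If $A$ is covered by countably many $\Phi$-small sets $E_i$, then it is the union of the $\Phi$-small sets $A\cap E_i$. So ``not a countable union of $\Phi$-small sets'' means the same as ``not $\sigma$-$\Phi$-small''. The nonempty relatively open subsets of $K$ are the sets $K\cap U$ with $U$ open and meeting $K$.

(ii) Apply Theorem~\ref{thm:dichotomy} with the gauge (G1), for which $\Phi$-small means $\underline{\dim}_B<s$. The bound $\underline{\dim}_{MB}K\ge s$ is the second part of Lemma~\ref{lem:baire}.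

(iii) Apply Theorem~\ref{thm:dichotomy} with the gauge (G2).

(i) The supremum is at most $s^*$ by monotonicity and at least $0$ because of singletons, which settles the case $s^*=0$. Let $0<s<s^*$. If $A$ were a countable union of sets $E_i$ with $\underline{\dim}_BE_i<s$, then $s^*\le\sup_i\underline{\dim}_BE_i\le s$, which is false. So (ii) gives a compact set $K\subseteq A$ with $\underline{\dim}_{MB}K\ge s$. Let $s\uparrow s^*$.

(iv) If $s^*=0$, both conditions hold, with $K$ a singleton and $x\in A$ arbitrary. Let $s^*>0$.

Suppose $K\subseteq A$ is compact with $\underline{\dim}_{MB}K=s^*$; then $K\ne\emptyset$. If no point $x$ as in the statement exists, then by monotonicity every $x\in K$ has a radius $r_x>0$ with $\underline{\dim}_{MB}(A\cap B(x,r_x))<s^*$. Finitely many of the balls $B(x,r_x)$ cover $K$, so \eqref{eq:stable} bounds $\underline{\dim}_{MB}K$ by a maximum of finitely many numbers less than $s^*$, a contradiction.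

Conversely, let $x\in A$ satisfy $\underline{\dim}_{MB}(A\cap B(x,r))=s^*$ for all $r>0$. The sets $A\cap B(x,1/n)$ are nonempty and analytic by Lemma~\ref{lem:openpiece}. Since $\min(n,s^*-1/n)<s^*$, also when $s^*=\infty$, part (i) gives compact sets $K_n\subseteq A\cap B(x,1/n)$ with $\underline{\dim}_{MB}K_n\ge\min(n,s^*-1/n)$. Put $K=\{x\}\cup\bigcup_nK_n\subseteq A$. Given an open cover of $K$, a member containing $x$ contains a ball $B(x,1/m)$ and hence all $K_n$ with $n\ge m$, and finitely many members cover the compact set $K_1\cup\dots\cup K_{m-1}$. So $K$ is compact, and $s^*\ge\underline{\dim}_{MB}K\ge\sup_n\min(n,s^*-1/n)=s^*$.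
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
For $A=\emptyset$ both sides are $0$. For $A\ne\emptyset$ the statement is Theorem~\ref{thm:general}(i) with $X=\mathbb{R}^d$, since the two definitions of $\underline{\dim}_{MB}$ agree in $\mathbb{R}^d$.
\end{proof}

\section{Sharpness}\label{sec:sharp}

\begin{example}[The supremum need not be attained]\label{ex:notattained}
For $0<\lambda<\frac12$ let
\[
C_\lambda=\Bigl\{(1-\lambda)\sum_{i\ge0}\varepsilon_i\lambda^i:\varepsilon_i\in\{0,1\}\Bigr\}\subseteq[0,1]
\]
be the self-similar Cantor set with two maps of ratio $\lambda$. It is compact, as a continuous image of $\{0,1\}^\omega$. Put $\alpha=\log2/\log(1/\lambda)$. We show that $\underline{\dim}_{MB}C_\lambda=\alpha$.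

For a word $w=(\varepsilon_0,\dots,\varepsilon_{j-1})$ let $a_w=(1-\lambda)\sum_{i<j}\varepsilon_i\lambda^i\in C_\lambda$. The $2^j$ sets $a_w+\lambda^jC_\lambda$ have union $C_\lambda$ and diameter at most $\lambda^j$. If two words $w,w'$ of length $j$ first differ at position $i$, then
\[
|a_w-a_{w'}|\ge(1-\lambda)\Bigl(\lambda^i-\sum_{m=i+1}^{j-1}\lambda^m\Bigr)=(1-2\lambda)\lambda^i+\lambda^j>\lambda^j .
\]
Hence $N_{\lambda^j}(C_\lambda)=2^j$ by (N3). For $\lambda^{j+1}<\delta\le\lambda^j$ with $j\ge1$, property (N1) gives $2^j\le N_\delta(C_\lambda)\le2^{j+1}$, so $\log N_\delta(C_\lambda)/(-\log\delta)$ lies between $\frac{j}{j+1}\alpha$ and $\frac{j+1}{j}\alpha$. Thus $\underline{\dim}_BC_\lambda=\alpha$. A nonempty relatively open subset of $C_\lambda$ contains one of the similar copies $a_w+\lambda^jC_\lambda$, so its lower box counting dimension is at least $\alpha$. Lemma~\ref{lem:baire} gives $\underline{\dim}_{MB}C_\lambda\ge\alpha$, and $\underline{\dim}_{MB}\le\underline{\dim}_B$ gives equality.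

For $n\ge2$ let $\lambda_n=2^{-n/(n-1)}<\frac12$ and $C_n=n+\frac12C_{\lambda_n}\subseteq[n,n+\frac12]$, so that $\underline{\dim}_{MB}C_n=1-\frac1n$. The set $A=\bigcup_{n\ge2}C_n\subseteq\mathbb{R}$ is closed, because every bounded set meets only finitely many of the compact sets $C_n$; in particular $A$ is analytic. By \eqref{eq:stable}, $\underline{\dim}_{MB}A=1$, while a compact subset of $A$ lies in $C_2\cup\dots\cup C_m$ for some $m$ and has $\underline{\dim}_{MB}\le1-\frac1m<1$. This set also shows that the hypothesis of Theorem~\ref{thm:general}(ii) cannot be weakened to $\underline{\dim}_{MB}A\ge s$.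
\end{example}

\begin{example}[Analyticity cannot be dropped in ZFC]\label{ex:bernstein}
A \emph{Bernstein set} is a set $B\subseteq\mathbb{R}^d$ such that both $B$ and its complement meet every uncountable compact set. Such sets exist in ZFC: there are $2^{\aleph_0}$ uncountable compact sets, each of cardinality $2^{\aleph_0}$; well-order them in order type $2^{\aleph_0}$, choose recursively in each of them two points different from each other and from all points chosen earlier, and let $B$ consist of the first points of these pairs.

A compact subset of $B$ misses the complement of $B$, so it is countable and has $\underline{\dim}_{MB}=0$. On the other hand, let $B\subseteq\bigcup_iA_i$ with $A_i$ bounded. The Borel set $G=\mathbb{R}^d\setminus\bigcup_i\overline{A_i}$ misses $B$, so it contains no uncountable compact set. By the perfect set theorem (Remark~\ref{rem:perfect}), $G$ is countable. Thus $\mathbb{R}^d$ is the union of the closed sets $\overline{A_i}$ and countably many singletons. Singletons have empty interior, so by Baire's theorem some $\overline{A_i}$ has an interior point, and $\underline{\dim}_BA_i=\underline{\dim}_B\overline{A_i}=d$. Hence $\underline{\dim}_{MB}B=d$, while all compact subsets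 of $B$ have modified lower box counting dimension $0$.
\end{example}

\begin{thebibliography}{9}

\bibitem{JMS}
Esa J\"arvenp\"a\"a, Markus Myllyoja, St\'ephane Seuret,
\emph{Hitting Probabilities and the Ekstr{\"o}m-Persson conjecture},
arXiv:2506.10448 (2025).

\end{thebibliography}
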